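\title{Digraphs with a constant number of common out-neighbors on every $t$-set are complete for $t\ge 3$}

\begin{abstract}
A digraph is $(t,\lambda)$-liking if every $t$ of its vertices have exactly $\lambda$ common out-neighbors. We prove the conjecture that for all $t\ge3$ and $\lambda\ge1$ the complete digraph on $t+\lambda$ vertices is the only $(t,\lambda)$-liking digraph without loops. The proof applies a Fisher-type rank inequality to the common out-neighborhood of a set of $t-2$ vertices. We also prove a stronger statement for set systems and use it to classify the solutions when loops are allowed.
\end{abstract}

\section{Liking digraphs}\label{sec:intro}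

Digraphs in this paper are finite and have no multiple arcs: for each ordered pair $(u,v)$ of vertices the arc $u\to v$ is either present or absent, and $u\to v$ and $v\to u$ may both be present. Loops, that is, arcs $v\to v$, are excluded everywhere except in Section~\ref{sec:loops}. For a vertex $v$ let $N^+(v)=\{w: v\to w\}$ and $N^-(v)=\{w : w\to v\}$ be its out- and in-neighborhood. The \emph{common out-neighbors} of a vertex set $S$ form the set
\[
CN^+(S)=\bigcap_{u\in S}N^+(u).
\]
For positive integers $t$ and $\lambda$, a digraph with at least $t$ vertices is \emph{$(t,\lambda)$-liking} if $|CN^+(S)|=\lambda$ for every set $S$ of $t$ vertices. (With fewer than $t$ vertices the condition would be vacuous.) The \emph{complete digraph} $\overleftrightarrow{K}_n$ has $n$ vertices and an arc $u\to v$ for every ordered pair of distinct vertices.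

One example exists for all $t$ and $\lambda$. In $\overleftrightarrow{K}_n$ the common out-neighbors of a $t$-set $S$ are the $n-t$ vertices outside $S$, so $\overleftrightarrow{K}_{t+\lambda}$ is $(t,\lambda)$-liking. It is also the smallest example. In a loopless digraph on $n$ vertices $CN^+(S)$ is disjoint from $S$, so $\lambda\le n-t$. If $\lambda=n-t$, every $t$-set sends all possible arcs to its complement, and since any vertex $u$ lies in a $t$-set avoiding any other given vertex $v$, the digraph is complete. The question is therefore whether there are examples on more than $t+\lambda$ vertices.

For small $t$ there are. A digraph is $(1,\lambda)$-liking exactly when all its out-degrees equal $\lambda$. For $t=2$, the $(2,1)$-liking digraphs include the so-called fancy wheel digraphs, whose definition we do not need, and certain diregular digraphs (digraphs whose in- and out-degrees are all equal). Here are two concrete examples.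

\begin{example}\label{ex:t2}
(a) Take a directed $3$-cycle $1\to2\to3\to1$ and a hub $h$ joined in both directions to each of $1,2,3$. Then $N^+(i)=\{i+1,h\}$ with indices modulo $3$, and $N^+(h)=\{1,2,3\}$. Hence $N^+(i)\cap N^+(i+1)=\{h\}$ and $N^+(h)\cap N^+(i)=\{i+1\}$. These are all six pairs, so this digraph on four vertices is $(2,1)$-liking, and it is not $\overleftrightarrow{K}_3$.

(b) On the integers modulo $7$ put arcs from $i$ to $i+1$, $i+2$ and $i+4$. A common out-neighbor of $i\ne j$ is a solution of $i+a=j+b$ with $a,b\in\{1,2,4\}$. The differences $a-b$ with $a\neq b$ are $\pm1,\pm2,\pm3$, each nonzero residue once, so this diregular digraph is $(2,1)$-liking.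
\end{example}

As $t$ grows, the number $\binom nt$ of conditions grows while there are still only $n$ vertices to serve as common out-neighbors, so one expects the supply of examples to dry up. The known results point the same way. Plesn\'ik (1975) proved that for each $t\ge3$ every $(t,1)$-liking digraph is the complete digraph on $t+1$ vertices, and it is known that $\overleftrightarrow{K}_{t+\lambda}$ is the only $(t,\lambda)$-liking digraph whenever $t\ge\lambda+2$. The problem we take from Choi, Chu and Kim~\cite{CCK} is the conjecture that $\overleftrightarrow{K}_{t+\lambda}$ is the only $(t,\lambda)$-liking digraph as soon as $t\ge3$, whatever the value of $\lambda$. We prove it.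

\begin{theorem}\label{thm:main}
Let $t\ge3$ and $\lambda\ge1$, and let $D$ be a loopless digraph without multiple arcs on $n\ge t$ vertices. Then $D$ is $(t,\lambda)$-liking if and only if $n=t+\lambda$ and $D=\overleftrightarrow{K}_{t+\lambda}$.
\end{theorem}

The proof needs only elementary linear algebra. Section~\ref{sec:five} shows its shape on five vertices and translates the problem into one on set systems. Section~\ref{sec:fisher} proves the rank inequality, and Section~\ref{sec:main} deduces Theorem~\ref{thm:main}. Section~\ref{sec:sets} proves a stronger theorem on set systems, in which looplessness is replaced by a weaker condition, and Section~\ref{sec:loops} classifies the solutions when loops are allowed.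

\section{Five vertices, and in-neighborhoods as blocks}\label{sec:five}

Take $t=3$ and $\lambda=1$. On four vertices only $\overleftrightarrow{K}_4$ is possible, as we saw, so the first case with content is $n=5$. We show by hand that no loopless digraph $D$ on five vertices is $(3,1)$-liking.

Suppose $D$ is, fix a vertex $u$, and let $X$ be the set of the other four vertices. The triples through $u$ are the sets $\{u,y,z\}$ with $\{y,z\}$ a pair from $X$, and their common out-neighbors are out-neighbors of $u$. So for each out-neighbor $v$ of $u$ we record which vertices of $X$ point to it:
\[
B_v=N^-(v)\cap X,\qquad v\in N^+(u).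
\]
A pair $\{y,z\}\subseteq X$ lies in $B_v$ exactly when $v\in CN^+(\{u,y,z\})$. Hence each of the six pairs from $X$ lies in exactly one of the sets $B_v$. Since $v\in X$ (no loop at $u$) and $v\notin B_v$ (no loop at $v$), each $B_v$ has at most three elements. Two $3$-subsets of the $4$-set $X$ share a pair, so at most one $B_v$ has three elements. Such a set accounts for three pairs, and each remaining pair needs a $2$-element set $B_v$ of its own. Thus there are at least $1+3=4$ sets $B_v$. But $N^+(u)\subseteq X$ and $|X|=4$, so $N^+(u)=X$. As $u$ was arbitrary, $D=\overleftrightarrow{K}_5$, in which a triple has two common out-neighbors. This is a contradiction.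

The argument had three parts. Fixing $u$ turned a condition on triples into a condition on pairs. The condition on pairs, \emph{together with the fact that no $B_v$ is all of $X$}, required at least $|X|$ sets $B_v$. Looplessness allowed at most $|X|$ of them. The first and third parts carry over directly, with $u$ replaced by a set of $t-2$ vertices. The second part was a case analysis special to four points and $\lambda=1$, and must be replaced. To state what is needed we forget the digraph and keep the sets.

\begin{definition}\label{def:family}
Let $t,\lambda\ge1$ and let $V$ be a finite set with $|V|\ge t$, whose elements we call \emph{points}. A \emph{$(t,\lambda)$-family} on $V$ is a list $B_1,\dots,B_b$ of subsets of $V$, called \emph{blocks}, such that every $t$-subset of $V$ is contained in $B_i$ for exactly $\lambda$ indices $i$. Blocks may be repeated and may have different sizes. The family is \emph{proper} if no block equals $V$. We write $r_x$ for the number of indices $i$ with $x\in B_i$.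
\end{definition}

In a digraph on $V$, a vertex $v$ is a common out-neighbor of $S$ exactly when $S\subseteq N^-(v)$. So a digraph on at least $t$ vertices is $(t,\lambda)$-liking if and only if its in-neighborhoods $N^-(v)$, $v\in V$, form a $(t,\lambda)$-family on $V$. If there are no loops, then $v\notin N^-(v)$ and the family is proper.

The passage from triples to pairs becomes the following operation. Given a family $B_1,\dots,B_b$ on $V$ and a set $T\subseteq V$, the \emph{derived family at $T$} is the list of sets $B_i\setminus T$, taken over the indices $i$ with $T\subseteq B_i$, regarded as subsets of $V\setminus T$.

\begin{lemma}\label{lem:derived}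
Let $B_1,\dots,B_b$ be a proper $(t,\lambda)$-family on $V$, and let $T\subseteq V$ with $|T|=s<t$. Then the derived family at $T$ is a proper $(t-s,\lambda)$-family on $V\setminus T$.
\end{lemma}

\begin{proof}
We have $|V\setminus T|\ge t-s$. Let $S\subseteq V\setminus T$ with $|S|=t-s$. An index $i$ satisfies $T\subseteq B_i$ and $S\subseteq B_i\setminus T$ if and only if $S\cup T\subseteq B_i$. Since $|S\cup T|=t$, there are exactly $\lambda$ such indices. If $T\subseteq B_i$ and $B_i\setminus T=V\setminus T$, then $B_i=V$, which is excluded.
\end{proof}

\section{A Fisher-type inequality}\label{sec:fisher}

We derive down to pairs because a condition on pairs is a condition on inner products. Attach to each point the $0$--$1$ vector that records the blocks through it. The inner product of two such vectors counts the blocks through both points, so it equals $\lambda$. If these vectors are linearly independent, there are at most as many of them as there are coordinates, which is the inequality we want.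

\begin{lemma}\label{lem:fisher}
Let $\lambda\ge1$ and let $B_1,\dots,B_b$ be a proper $(2,\lambda)$-family on a set $X$. Then $b\ge |X|$.
\end{lemma}

\begin{proof}
For $x\in X$ let $I_x=\{i: x\in B_i\}$, so $|I_x|=r_x$, and $|I_x\cap I_y|=\lambda$ for $x\ne y$.

\emph{Step 1: $r_x>\lambda$ for every $x$.} Since $|X|\ge2$, there is a point $y\ne x$, and $r_x\ge|I_x\cap I_y|=\lambda$. Suppose $r_x=\lambda$. For every $y\ne x$ the set $I_x\cap I_y$ is a subset of $I_x$ of the same size, so $I_x\subseteq I_y$. As $\lambda\ge1$, there is an index $i\in I_x$. It lies in $I_y$ for every $y$, which means $B_i=X$, contrary to properness.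

\emph{Step 2: linear independence.} Let $w_x\in\mathbb{R}^b$ be the vector whose $i$th coordinate is $1$ if $i\in I_x$ and $0$ otherwise. Then $\langle w_x,w_x\rangle=r_x$ and $\langle w_x,w_y\rangle=\lambda$ for $x\ne y$. For real numbers $c_x$,
\[
\Bigl\|\sum_{x}c_xw_x\Bigr\|^2=\sum_x r_xc_x^2+\lambda\sum_{x\ne y}c_xc_y=\sum_x(r_x-\lambda)\,c_x^2+\lambda\Bigl(\sum_xc_x\Bigr)^2 ,
\]
where the sum over $x\neq y$ runs over ordered pairs. If $\sum_xc_xw_x=0$, the right side vanishes. All its terms are nonnegative and $r_x-\lambda>0$ by Step~1, so every $c_x$ is $0$. Thus the $|X|$ vectors $w_x$ are linearly independent in $\mathbb{R}^b$, and $|X|\le b$.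
\end{proof}

In matrix terms, the matrix $N$ with rows $w_x$ satisfies $NN^{\top}=\operatorname{diag}(r_x-\lambda)+\lambda J$, where $J$ is the all-ones matrix; this is positive definite, so $N$ has rank $|X|$.

\begin{remark}\label{rem:proper}
Properness cannot be dropped. The single block $X$ is a $(2,1)$-family on $X$ with $b=1$; here $r_x=\lambda$ for all $x$ and all the vectors $w_x$ coincide. In digraph terms, if each of $m$ vertices has one arc, to the same extra vertex $h$, then every pair of the $m$ vertices has exactly one common out-neighbor, and only one target is used. What rules this out in Theorem~\ref{thm:main} is that the target is itself one of the vertices subject to the condition and cannot point to itself.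
\end{remark}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:main}

We saw in Section~\ref{sec:intro} that $\overleftrightarrow{K}_{t+\lambda}$ is $(t,\lambda)$-liking. Conversely, let $D$ be a loopless $(t,\lambda)$-liking digraph with vertex set $V$, $|V|=n\ge t\ge3$. Its in-neighborhoods $N^-(v)$, $v\in V$, form a proper $(t,\lambda)$-family on $V$.

Let $T\subseteq V$ with $|T|=t-2$. By Lemma~\ref{lem:derived}, the derived family at $T$ is a proper $(2,\lambda)$-family on $V\setminus T$. Its blocks are indexed by the vertices $v$ with $T\subseteq N^-(v)$, that is, by the vertices of $CN^+(T)$. Lemma~\ref{lem:fisher} gives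
\[
|CN^+(T)|\ge|V\setminus T| .
\]
On the other hand, a vertex $v\in T\cap CN^+(T)$ would carry a loop, so $CN^+(T)\subseteq V\setminus T$. The two bounds meet, and $CN^+(T)=V\setminus T$. In words,
\begin{equation}\label{eq:allarcs}
\text{if } |T|=t-2, \text{ every vertex of } T \text{ has an arc to every vertex of } V\setminus T.
\end{equation}

Let $u\ne v$ be vertices. Since $t\ge3$ and $|V\setminus\{u,v\}|=n-2\ge t-3$, we can add $t-3$ vertices of $V\setminus\{u,v\}$ to $u$ and obtain a set $T$ of size $t-2$ with $u\in T$ and $v\notin T$. By \eqref{eq:allarcs}, $u\to v$. Hence $D=\overleftrightarrow{K}_n$. Every $t$-set in $\overleftrightarrow{K}_n$ has $n-t$ common out-neighbors, so $n=t+\lambda$. \qed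

\begin{remark}\label{rem:hyp}
The hypothesis $t\ge3$ is used only to put the vertex $u$ into $T$. For $t=2$ the set $T$ is empty, the derived family is the whole family of $n$ in-neighborhoods, and Lemma~\ref{lem:fisher} says only $n\ge n$; Example~\ref{ex:t2} shows that the conclusion then fails. The hypothesis $\lambda\ge1$ is used in Step~1 of Lemma~\ref{lem:fisher}; for $\lambda=0$ the digraphs with no arcs would satisfy the condition for every $n\ge t$. Looplessness is used twice, for properness and for the inclusion $CN^+(T)\subseteq V\setminus T$.
\end{remark}

\section{Families with as many blocks as points}\label{sec:sets}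

A digraph supplies a family with two special features: it has as many blocks as points, and the block with index $v$ misses the point $v$. The second feature is stronger than necessary. It is enough that each block misses some point.

\begin{theorem}\label{thm:sets}
Let $t\ge2$, $\lambda\ge1$, $|V|=n\ge t$, and let $B_1,\dots,B_b$ be subsets of $V$ (repetitions allowed), none equal to $V$, such that every $t$-subset of $V$ is contained in exactly $\lambda$ of them. Then $b\ge n$. If $t\ge3$ and $b=n$, then $n=t+\lambda$ and the blocks are exactly the sets $V\setminus\{x\}$, $x\in V$, each occurring once.
\end{theorem}

The proof of Theorem~\ref{thm:main} does not transfer as it stands. Deriving at a set $T$ of $t-2$ points still shows that at least $n-t+2$ blocks contain $T$, but there is no longer a matching upper bound, and $n-t+2$ falls short of $n$. We therefore derive one point at a time. Each step loses a point, and properness wins back a block, because not every block can pass through every point.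

\begin{proof}
The blocks form a proper $(t,\lambda)$-family on $V$. We prove $b\ge n$ by induction on $t$, for all $\lambda$ and $n$ at once. The case $t=2$ is Lemma~\ref{lem:fisher}.

Let $t\ge3$ and $x\in V$. By Lemma~\ref{lem:derived}, the derived family at $\{x\}$ is a proper $(t-1,\lambda)$-family on the $n-1$ points of $V\setminus\{x\}$, and it has $r_x$ blocks. As $t-1\ge2$, the induction hypothesis gives
\begin{equation}\label{eq:rx}
r_x\ge n-1\qquad\text{for every }x\in V .
\end{equation}
In particular $b\ge n-1\ge 1$. If $b=n-1$, then \eqref{eq:rx} and $r_x\le b$ give $r_x=b$ for every $x$. Then $B_1$ contains every point, so $B_1=V$, which is excluded. Hence $b\ge n$, and the induction is complete.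

Now let $t\ge3$ and $b=n$. Count the pairs $(x,i)$ with $x\notin B_i$ in two ways. Each block misses at least one point, by properness, and each point $x$ is missed by $n-r_x\le1$ blocks, by \eqref{eq:rx}. So
\[
n\le\sum_{i=1}^n|V\setminus B_i|=\sum_{x\in V}(n-r_x)\le n .
\]
Equality holds throughout: every block misses exactly one point, and every point is missed by exactly one block. Thus the blocks are the sets $V\setminus\{x\}$, once each. A $t$-set $S$ lies in $V\setminus\{x\}$ exactly when $x\notin S$, hence in $n-t$ blocks, and $n=t+\lambda$.
\end{proof}

The equality case rests on \eqref{eq:rx}, which is false for $t=2$. The in-neighborhoods in Example~\ref{ex:t2}(a) are $\{1,2,3\}$, $\{1,h\}$, $\{2,h\}$, $\{3,h\}$. They form a proper $(2,1)$-family with $b=n=4$ in which the point $1$ lies in only two blocks.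

\section{Digraphs with loops}\label{sec:loops}

Now allow loops. A digraph on $n$ numbered vertices is then the same as an arbitrary $n\times n$ matrix $A$ with entries $0$ and $1$, its \emph{adjacency matrix}, whose $(u,v)$ entry is $1$ if and only if $u\to v$. Column $v$ records $N^-(v)$, loops are the ones on the diagonal, and the common out-neighbors of a set of rows are the columns in which all these rows have a $1$. Let $J$ be the $n\times n$ all-ones matrix and $I$ the identity matrix. A \emph{permutation matrix} is a $0$--$1$ matrix with exactly one $1$ in each row and in each column.

Loops create new solutions in two ways. Permuting the columns of $A$ does not affect the condition, so $J-I$ may be replaced by $J-P$ for any permutation matrix $P$. And a column may now consist of ones only, as in Remark~\ref{rem:proper}: if $\lambda$ columns are all-ones and the others are zero, the condition holds for every $t\le n$. Up to entries too sparse to matter, these are the only solutions.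

\begin{theorem}\label{thm:loops}
Let $t\ge3$, $\lambda\ge1$, $n\ge t$, and let $A$ be an $n\times n$ matrix with entries $0$ and $1$. Every set of $t$ rows of $A$ has exactly $\lambda$ columns in which all these rows are $1$ if and only if one of the following holds:
\begin{itemize}
\item[(i)] $n=t+\lambda$ and $A=J-P$ for some permutation matrix $P$;
\item[(ii)] exactly $\lambda$ columns of $A$ are all-ones, and every other column has at most $t-1$ ones.
\end{itemize}
The two cases are disjoint. If $A$ has zero diagonal, only \textup{(i)} with $P=I$ can occur.
\end{theorem}

\begin{proof}
Let $V$ be the set of rows, and regard each column as a block, namely the set of rows in which it has a $1$. The condition on $A$ says that these $n$ blocks form a $(t,\lambda)$-family on $V$. The all-ones columns are the blocks equal to $V$; call them \emph{full}, and let $m$ be their number.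

\emph{Sufficiency.} In case (i) the blocks are the sets $V\setminus\{x\}$, once each, and a $t$-set lies in $n-t=\lambda$ of them. In case (ii) a $t$-set lies in the $\lambda$ full blocks, and the other blocks are too small to contain it.

\emph{Necessity.} The family need not be proper, so we remove the full blocks before applying Theorem~\ref{thm:sets}. Since $n\ge t$, there is a $t$-set of rows, and it lies in all $m$ full blocks; so $m\le\lambda$. If $m=\lambda$, the full blocks already account for the $\lambda$ blocks through each $t$-set. Then no other block contains a $t$-set, so every other column has at most $t-1$ ones, and (ii) holds. If $m<\lambda$, the remaining $n-m$ blocks form a proper $(t,\lambda-m)$-family on $V$ with $\lambda-m\ge1$. Theorem~\ref{thm:sets} gives $n-m\ge n$, so $m=0$. The family is then proper with $b=n$, and by the equality case of Theorem~\ref{thm:sets} we have $n=t+\lambda$ and the blocks are the sets $V\setminus\{x\}$, once each. So $A$ has exactly one $0$ in each column and in each row, that is, $J-A$ is a permutation matrix, and (i) holds.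

The cases are disjoint because $m=0$ in (i) and $m=\lambda\ge1$ in (ii). If the diagonal of $A$ is zero, no column is all-ones, so (ii) fails; and $J-P$ has zero diagonal only if all diagonal entries of $P$ are $1$, that is, $P=I$.
\end{proof}

Since $J-I$ is the adjacency matrix of the complete digraph, the last sentence of Theorem~\ref{thm:loops} is a second proof of Theorem~\ref{thm:main}.

\begin{thebibliography}{1}

\bibitem{CCK}
Myungho Choi, Hojin Chu, Suh-Ryung Kim,
\emph{Digraphs in which every $t$ vertices have exactly $\lambda$ common out-neighbors},
arXiv:2405.02662 (2024).

\end{thebibliography}
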